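\title{Non-uniform projections of hypersurfaces that are not cones}

\begin{abstract}
Let $X\subset\mathbb P^{n+1}$ be an irreducible, reduced complex hypersurface of degree $d$. A point $P\notin X$ is non-uniform if the monodromy group of the projection of $X$ from $P$ is smaller than the symmetric group $S_d$. We ask whether the set of non-uniform points is finite whenever $X$ is not a cone. The answer is no: for every $n\ge 2$ and every composite $d$ there is a hypersurface that is not a cone and has non-uniform points filling a dense open subset of a linear space of codimension $2$. The answer is yes exactly when $n=1$, or $d=1$, or $d$ is prime. The positive part rests on the fact that, if $X$ is not a cone, the monodromy group contains a transposition for all but finitely many centers of projection. We also show that the non-uniform locus always has codimension at least $2$, and we characterize the linear spaces of codimension $2$ in which it is dense.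
\end{abstract}

\section{Introduction}\label{sec:intro}

We work over $\mathbb C$. Throughout, $X\subset\mathbb P^{n+1}$, $n\ge1$, is an irreducible, reduced hypersurface of degree $d$, the zero set of an irreducible form $F$. For a point $P\notin X$ let $\mathbb P^n_P$ be the projective space of lines through $P$, and let
\[
\pi_P\colon X\to\mathbb P^n_P,\qquad x\mapsto\overline{xP},
\]
be the projection from $P$. It is a finite morphism of degree $d$, and its fiber over a line $\ell$ is $X\cap\ell$. A general line through $P$ meets $X$ in $d$ distinct points. When the line moves along a loop of such lines, the $d$ points follow continuously and come back permuted. These permutations form the \emph{monodromy group} $M(\pi_P)\subseteq S_d$, which is well defined up to conjugacy. It is also the Galois group of the Galois closure of the extension $\mathbb C(X)/\mathbb C(\mathbb P^n_P)$. The point $P$ is \emph{uniform} if $M(\pi_P)=S_d$ and \emph{non-uniform} otherwise, and $\mathcal W(X)\subset\mathbb P^{n+1}\setminus X$ denotes the set of non-uniform points. From a uniform point, the $d$ points on a moving line can be brought into any order. From a non-uniform point they carry some extra structure,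 such as a grouping or a cyclic order, that survives every loop. We call $X$ a \emph{cone} if there is a point $V\in X$, a \emph{vertex}, such that $X$ is a union of lines through $V$.

How large can $\mathcal W(X)$ be? Three simple cases suggest an answer.

\begin{example}[Degree at most two]\label{ex:lowdeg}
Since $X$ is irreducible, $M(\pi_P)$ is transitive. For $d\le2$ the only transitive subgroup of $S_d$ is $S_d$, so $\mathcal W(X)=\emptyset$.
\end{example}

\begin{example}[Plane curves]\label{ex:fermat}
Project the Fermat curve $x^d+y^d+z^d=0$ from $P=[1:0:0]$. The extension of function fields is generated by $x/z$, a $d$-th root of $-1-(y/z)^d$. It is Galois and cyclic, so $M(\pi_P)$ is generated by a $d$-cycle. For $d\ge3$ the point $P$ is non-uniform, and $M(\pi_P)$ contains no transposition, because its nontrivial elements fix no point. Thus $\mathcal W(X)$ need not be empty. By a theorem of Pirola and Schlesinger \cite{PS}, however, $\mathcal W(X)$ is finite for every irreducible plane curve $X$.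
\end{example}

\begin{example}[Cones]\label{ex:cones}
Let $n\ge2$ and let $X$ be a cone with vertex $V=[0:\dots:0:1]$. Then $F$ does not involve the last coordinate $m$ (Lemma~\ref{lem:polar}), so it defines a hypersurface $Y\subset\mathbb P^n$ of degree $d$. Let $\pi_V\colon\mathbb P^{n+1}\setminus\{V\}\to\mathbb P^n$ forget $m$. Take $P\notin X$ and put $P'=\pi_V(P)\notin Y$. Subtracting from $m$ a linear form in the other coordinates does not change $F$, so we may assume $m(P)=0$. If $\lambda_1,\dots,\lambda_n$ is a basis of the linear forms on $\mathbb P^n$ that vanish at $P'$, then $\pi_{P'}=[\lambda_1:\dots:\lambda_n]$ and $\pi_P=[\lambda_1:\dots:\lambda_n:m]$. Hence the extension defined by $\pi_P$ arises from the one defined by $\pi_{P'}$ by adjoining the indeterminate $\tau=m/\lambda_1$ to both fields. This does not change the Galois group, so $M(\pi_P)=M(\pi_{P'})$ and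
\[
\mathcal W(X)=\pi_V^{-1}\bigl(\mathcal W(Y)\bigr).
\]
So $\mathcal W(X)$ is infinite if and only if $\mathcal W(Y)\ne\emptyset$. This happens for the cone over the Fermat curve of degree $d\ge3$.
\end{example}

A cone has many non-uniform points for a trivial reason: it is a hypersurface of smaller dimension in disguise. If one sets cones aside, the case of curves suggests that non-uniform points are isolated accidents in every dimension. This leads to the following question, which comes from the work of Cifani, Cuzzucoli and Moschetti \cite{CCM}.

\begin{quote}
\emph{Let $X\subset\mathbb P^{n+1}$, $n\ge1$, be an irreducible, reduced hypersurface that is not a cone. Is $\mathcal W(X)$ finite?}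
\end{quote}

The answer is negative for every $n\ge2$.

\begin{theorem}\label{thm:A}
Let $n\ge2$, $a,b\ge2$ and $d=ab$. In $\mathbb P^{n+1}$ with coordinates $x_1,\dots,x_n,z,w$ put
\[
Q=x_1^a+\dots+x_n^a,\qquad X=\{Q^b-zw^{d-1}=0\},\qquad\Lambda=\{z=w=0\}\cong\mathbb P^{n-1}.
\]
Then $X$ is irreducible, reduced, of degree $d$ and not a cone, $\Lambda\not\subset X$, and $\Lambda\setminus X\subseteq\mathcal W(X)$. In particular $\dim\mathcal W(X)\ge n-1\ge1$.
\end{theorem}

To see what survives of the guess, recall Jordan's criterion: a transitive subgroup of $S_d$ is all of $S_d$ as soon as it is primitive and contains a transposition (Lemma~\ref{lem:groups}). So a point can be non-uniform in two ways: its group lacks a transposition, or its group is imprimitive. The examples of Theorem~\ref{thm:A} are imprimitive. For the other way, the guess is correct.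

\begin{theorem}\label{thm:B}
Let $n\ge1$ and $d\ge2$, and suppose that $X$ is not a cone. Then there are only finitely many points $P\notin X$ such that $M(\pi_P)$ contains no transposition. In particular, only finitely many non-uniform points have a primitive monodromy group. If $d$ is prime, then $\mathcal W(X)$ is finite.
\end{theorem}

Together with \cite{PS}, these two theorems settle the question for every pair $(n,d)$.

\begin{theorem}\label{thm:C}
Fix $n\ge1$ and $d\ge1$. The set $\mathcal W(X)$ is finite for every irreducible, reduced hypersurface $X\subset\mathbb P^{n+1}$ of degree $d$ that is not a cone if and only if $n=1$, or $d=1$, or $d$ is prime.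
\end{theorem}

The last two theorems show that the examples of Theorem~\ref{thm:A} are as large as possible, and that the mechanism behind them is the only one that fills a linear space of codimension $2$.

\begin{theorem}\label{thm:D1}
For every irreducible, reduced hypersurface $X\subset\mathbb P^{n+1}$ we have $\dim\overline{\mathcal W(X)}\le n-1$. The bound is sharp, even among hypersurfaces that are not cones.
\end{theorem}

\begin{theorem}\label{thm:D2}
Let $n\ge2$, suppose that $X$ is not a cone, and let $\Lambda\subset\mathbb P^{n+1}$ be a linear space of codimension $2$ with $\Lambda\not\subset X$. The following are equivalent: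
\begin{enumerate}
\item[(a)] $\mathcal W(X)\cap\Lambda$ is Zariski dense in $\Lambda$;
\item[(b)] $\Lambda\setminus X\subseteq\mathcal W(X)$;
\item[(c)] $X\cap H$ is reducible for a general hyperplane $H\supset\Lambda$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:quartic} works out the smallest counterexample by hand. Section~\ref{sec:tools} collects the basic tools, and Section~\ref{sec:A} proves Theorem~\ref{thm:A}. The main work is in Section~\ref{sec:tangent}, where projective duality produces a simply tangent line through almost every point of a given curve; Theorems~\ref{thm:B} and~\ref{thm:C} follow in Section~\ref{sec:BC}. Section~\ref{sec:D} proves Theorems~\ref{thm:D1} and~\ref{thm:D2}. The theorem of \cite{PS} enters only in the case $n=1$ of Theorem~\ref{thm:C} and in Section~\ref{sec:D}.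

\section{A quartic surface with a line of non-uniform points}\label{sec:quartic}

The smallest case of Theorem~\ref{thm:A} is $n=a=b=2$:
\[
X=\{(x^2+y^2)^2=zw^3\}\subset\mathbb P^3,\qquad\Lambda=\{z=w=0\}.
\]
The line $\Lambda$ meets $X$ only in the two points $[1:\pm i:0:0]$. Consider the planes $H_t=\{z=tw\}$ through $\Lambda$. On $H_t$ the equation becomes $(x^2+y^2)^2=tw^4$, so for $t\neq0$ the section splits into two conics,
\[
X\cap H_t=\{x^2+y^2=u\,w^2\}\cup\{x^2+y^2=-u\,w^2\},\qquad u^2=t .
\]
Now let $P\in\Lambda\setminus X$. A line $\ell\ne\Lambda$ through $P$ spans a plane with $\Lambda$, so a general $\ell$ lies in exactly one $H_t$, and its four points on $X$ fall into two pairs, one pair on each conic. As $\ell$ moves, the plane and the two conics move with it. The conics are exchanged when $t$ turns once around $0$, but the division into pairs persists. The group $S_4$ preserves no such division, so $P$ is non-uniform.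

We compute the group. If $P=[p_1:p_2:0:0]$, scale so that $p_1^2+p_2^2=1$. The linear map $(x,y)\mapsto(p_1x-p_2y,\,p_2x+p_1y)$ preserves $x^2+y^2$ and sends $(1,0)$ to $(p_1,p_2)$, so we may take $P=[1:0:0:0]$. In the chart $w=1$ the projection is $(x,y,z)\mapsto(y,z)$, and the fiber consists of the four roots
\[
x=\pm\sqrt{u-y^2},\qquad x=\pm\sqrt{-u-y^2},\qquad u^2=z .
\]
The monodromy group lies in the group $D$ of order $8$ of permutations that preserve the two pairs. Fix $y=1$, let $z$ turn once around $1$ on a small circle, and let $u$ be the branch of $\sqrt z$ near $1$. Then $u-1$ turns once around $0$, so the first two roots are exchanged, while $-u-1$ stays near $-2$, so the last two roots are fixed. Thus $M(\pi_P)$ contains the transposition of the first pair. Since $M(\pi_P)$ is transitive, it contains an element that exchanges the pairs, and conjugating by it gives the transposition of the second pair. These elements generate $D$, so $M(\pi_P)=D$ for every $P\in\Lambda\setminus X$.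

Both halves of the paper are visible here. The group is imprimitive along the whole line because the planes through the line cut reducible sections; this is Theorems~\ref{thm:A} and~\ref{thm:D2}. The group nevertheless contains a transposition, which comes from the line $y=z=w$, tangent to the first conic at $x=0$ and transverse to the second; this is Theorem~\ref{thm:B}.

\section{Monodromy of a projection}\label{sec:tools}

A property holds at a \emph{general} point of an irreducible variety if it holds on a dense Zariski open subset. A \emph{constructible} set is a finite union of Zariski locally closed sets. The image of a constructible set under a morphism is constructible (Chevalley), and a constructible set contains a dense open subset of each irreducible component of its closure.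

\subsection*{Lines and polars}
Write $\mathbb P^{n+1}=\mathbb P(E)$ with $E=\mathbb C^{n+2}$. We use the same letter for a point $x\in X$ and for a vector that represents it, and we write $P=[p]$. Let $D_pF$ be the derivative of $F$ in the direction $p$, and let $\operatorname{Hess}_x$ be the symmetric bilinear form of second derivatives of $F$ at $x$. The points of the line $\ell=\overline{xP}$ other than $P$ are the points $[x+sp]$, $s\in\mathbb C$, and
\begin{equation}\label{eq:taylor}
F(x+sp)=s\,D_pF(x)+\tfrac{s^2}{2}\operatorname{Hess}_x(p,p)+\dots+s^dF(p)\qquad(x\in X).
\end{equation}
The \emph{multiplicity} of $X\cap\ell$ at $x$ is the order of vanishing of \eqref{eq:taylor} at $s=0$. It is at least $2$ exactly when $D_pF(x)=0$, that is, when $x$ is a singular point of $X$ or $P$ lies in the tangent hyperplane $T_xX$. Here $T_zZ\subset\mathbb P^{n+1}$ is the projective tangent space of a subvariety $Z$ at a point $z$ of its smooth locus $Z_{sm}$.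

\begin{lemma}\label{lem:polar}
For a point $P=[p]\in\mathbb P^{n+1}$ the following are equivalent: \textup{(i)} $X$ is a cone with vertex $P$; \textup{(ii)} $D_pF$ vanishes on a Zariski dense subset of $X$; \textup{(iii)} $D_pF=0$.
\end{lemma}

\begin{proof}
If (i) holds, then \eqref{eq:taylor} vanishes identically for every $x\in X$, so $D_pF$ vanishes on $X$. If (ii) holds, then $F$ divides $D_pF$ by the Nullstellensatz, and $D_pF=0$ because its degree is less than $d$. If (iii) holds, then $F(q+sp)$ is independent of $s$ for every $q\in E$. Taking $q=0$ gives $F(p)=0$, so $P\in X$, and taking $q=x\in X$ gives $\overline{xP}\subset X$.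
\end{proof}

In particular, if $X$ is not a cone, then for each point $P\in\mathbb P^{n+1}$ the tangent hyperplane $T_xX$ at a general point $x$ misses $P$.

\subsection*{The covering}
Let $P\notin X$. Then $P$ is not a vertex, so by Lemma~\ref{lem:polar} the \emph{polar locus}
\[
R_P=\{x\in X: D_pF(x)=0\}
\]
is a proper closed subset of $X$. For $d\ge2$ it is the intersection of $X$ with a hypersurface, so it has pure dimension $n-1$. The set
\[
U_P=\mathbb P^n_P\setminus\pi_P(R_P)
\]
is therefore open and dense, and it consists of the lines through $P$ that meet $X$ in $d$ distinct points. Over $U_P$ the map $\pi_P$ is a covering space of degree $d$, given by the roots of a polynomial with simple roots. The group $M(\pi_P)$ is the image of $\pi_1(U_P,\ell_0)$ in the group of permutations of $X\cap\ell_0$. A nonempty Zariski open subset of an irreducible variety is connected in the classical topology. So $U_P$ is connected, and the base point matters only up to conjugacy; and $\pi_P^{-1}(U_P)$ is connected, which gives transitivity. We use the standard fact that, as a permutation group, $M(\pi_P)$ is the Galois group of the Galois closure $N$ of $\mathbb C(X)$ over $k=\mathbb C(\mathbb P^n_P)$,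 acting on the $d$ embeddings $\mathbb C(X)\to N$ over $k$.

\subsection*{Blocks}
Let $G\subseteq S_d$ be transitive. A \emph{block system} is a partition of $\{1,\dots,d\}$ that $G$ preserves; by transitivity its parts have equal size. The group $G$ is \emph{primitive} if the only block systems are the partition into points and the partition with one part, and \emph{imprimitive} otherwise.

\begin{lemma}\label{lem:groups}
\begin{enumerate}
\item[(a)] The group $S_d$ is primitive, and so is every transitive subgroup of $S_d$ if $d$ is prime.
\item[(b)] \textup{(Jordan)} A primitive subgroup $G\subseteq S_d$ that contains a transposition is $S_d$.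
\item[(c)] If there is a field $L$ with $k\subsetneq L\subsetneq\mathbb C(X)$, then $M(\pi_P)$ is imprimitive, and $P\in\mathcal W(X)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $i\ne j$ lie in a part and $l$ does not, then the transposition $(j\,l)$ maps the part to a different set that still contains $i$, so $S_d$ does not preserve the partition. If $d$ is prime, the size of a block divides $d$.

(b) Put $i\sim j$ if $i=j$ or $(i\,j)\in G$. This is an equivalence relation, since $(j\,l)(i\,j)(j\,l)=(i\,l)$, and $G$ preserves it. Some class has two elements, so by primitivity there is one class, and $G$ contains all transpositions.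

(c) Group the embeddings $\mathbb C(X)\to N$ according to their restriction to $L$. This is a block system with $[L:k]$ parts, and $1<[L:k]<d$. Now use (a).
\end{proof}

\subsection*{Transpositions, linear sections, constructibility}
A line $\ell\not\subset X$ is a \emph{simple tangent} of $X$ if $X\cap\ell$ has multiplicity $2$ at one point $x\in X_{sm}$ and multiplicity $1$ at its other $d-2$ points.

\begin{lemma}\label{lem:transp}
If $P\notin X$ lies on a simple tangent of $X$, then $M(\pi_P)$ contains a transposition.
\end{lemma}

\begin{proof}
Choose coordinates $[y_0:\dots:y_n:s]$ with $P=[0:\dots:0:1]$ such that the simple tangent is $y=0$ in the chart $y_0=1$, $y=(y_1,\dots,y_n)$. Scale $F$ so that $f(y,s)=F(1,y,s)$ is monic of degree $d$ in $s$. By the implicit function theorem the $d-2$ simple roots of $f(0,s)$ extend to holomorphic roots $s_i(y)$ near $y=0$. Dividing them out gives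
\[
f(y,s)=\bigl((s+\alpha(y))^2-\delta(y)\bigr)\prod_{i=1}^{d-2}\bigl(s-s_i(y)\bigr)
\]
with $\alpha,\delta$ holomorphic and $\delta(0)=0$. At the point of tangency $x=(0,-\alpha(0))$ the product is nonzero, so $df_x$ is a nonzero multiple of $d\delta_0$. Since $X$ is smooth at $x$, we get $d\delta_0\ne0$, and $\delta$ is part of a system of local coordinates at $y=0$. Let $\delta$ turn once around $0$ on a small circle, with the other coordinates equal to $0$. This loop lies in $U_P$, exchanges the roots $-\alpha\pm\sqrt\delta$, and fixes each $s_i$.
\end{proof}

Smoothness at $x$ is needed: for the node $s^2=y^2$ the two roots $\pm y$ are not exchanged.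

\begin{lemma}\label{lem:section}
Let $L\subset\mathbb P^{n+1}$ be a linear space of dimension at least $2$ such that $F|_L$ is irreducible, so that $X\cap L$ is an irreducible, reduced hypersurface of degree $d$ in $L$. For $P\in L\setminus X$, the monodromy group of the projection of $X\cap L$ from $P$ is a subgroup of $M(\pi_P)$. Hence $\mathcal W(X)\cap L\subseteq\mathcal W(X\cap L)$.
\end{lemma}

\begin{proof}
The lines through $P$ in $L$ that meet $X\cap L$ in $d$ distinct points form a nonempty subset of $U_P$, and the covering over it is the restriction of the covering over $U_P$. A loop in the subset is a loop in $U_P$ with the same permutation.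
\end{proof}

To pass from statements about curves or planes to statements about $\mathcal W(X)$, we need to know that $\mathcal W(X)$ is an algebraic set in a weak sense. The monodromy group is defined topologically, so we use a topological input: by Verdier \cite[Cor.~5.1]{V}, a morphism of complex varieties is a locally trivial topological fibration over a dense open subset of the base.

\begin{lemma}\label{lem:constr}
For every conjugation-stable set $\mathcal G$ of subgroups of $S_d$, the set $\{P\notin X: M(\pi_P)\in\mathcal G\}$ is constructible. In particular $\mathcal W(X)$ is constructible.
\end{lemma}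

\begin{proof}
We show that every irreducible locally closed subset $B\subseteq\mathbb P^{n+1}\setminus X$ has a dense open subset on which the conjugacy class of $M(\pi_P)$ is constant. Noetherian induction then partitions $\mathbb P^{n+1}\setminus X$ into finitely many locally closed sets on which the class is constant, and the set in question is a union of some of them.

Let $\mathbb P_B$ be the $\mathbb P^n$-bundle of pairs $(P,\ell)$ with $P\in B$ and $P\in\ell$, and let $\mathcal U\subseteq\mathbb P_B$ be the set of pairs with $\ell\in U_P$. Its complement is the image of the closed set $\{(P,\ell,x):x\in\ell,\ D_pF(x)=0\}\subset\mathbb P_B\times X$ under the projection to $\mathbb P_B$, which is a closed map. So $\mathcal U$ is open. The triples $(P,\ell,x)$ with $x\in X\cap\ell$ form a covering space of $\mathcal U$ of degree $d$, which restricts to the covering $\pi_P$ on each fiber $U_P$. Shrink $B$ to a dense open subset that is smooth and over which $\mathcal U\to B$ is locally trivial. Every point of $B$ has a contractible neighborhood $A$, in the classical topology, over which $\mathcal U$ is a product. For $P\in A$ the inclusion $U_P\hookrightarrow\mathcal U|_A$ is a homotopy equivalence,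 so $M(\pi_P)$ is conjugate to the monodromy group of the covering over $\mathcal U|_A$, which does not depend on $P$. The class of $M(\pi_P)$ is thus locally constant on $B$, and $B$ is connected.
\end{proof}

\section{The counterexamples}\label{sec:A}

In the quartic example the two conics were told apart by the value of the function $u=(x^2+y^2)/w^2$. In general the same function generates an intermediate field.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $F=Q^b-zw^{d-1}$.

\emph{Irreducibility.} The polynomial $F$ has degree $1$ in $z$, so in any factorization one factor is free of $z$ and divides both coefficients $Q^b$ and $w^{d-1}$. These are coprime, since $w$ does not divide $Q$. So $F$ is irreducible, and $X$ is irreducible and reduced of degree $d$. Also $F|_\Lambda=Q^b\ne0$, so $\Lambda\not\subset X$.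

\emph{$X$ is not a cone.} Suppose $[v]$ is a vertex, $v=(v_1,\dots,v_n,v_z,v_w)$. By Lemma~\ref{lem:polar},
\[
0=D_vF=ab\,Q^{b-1}\sum_{i}v_ix_i^{a-1}\;-\;v_z\,w^{d-1}\;-\;(d-1)\,v_w\,zw^{d-2}.
\]
The first term involves only the $x_i$, and the other two are multiples of distinct monomials in $z,w$. So each term vanishes: $v_z=v_w=0$ and $\sum v_ix_i^{a-1}=0$. As $a\ge2$, the monomials $x_i^{a-1}$ are distinct, so all $v_i$ vanish. This contradicts $v\ne0$.

\emph{Non-uniform points.} Let $P=[p:0:0]\in\Lambda\setminus X$, and let $\lambda_1,\dots,\lambda_{n-1}$ be a basis of the linear forms in $x_1,\dots,x_n$ that vanish at $p$. Then $\pi_P=[\lambda_1:\dots:\lambda_{n-1}:z:w]$, so $k=k_0(t)$ with $k_0=\mathbb C(\lambda_1/w,\dots,\lambda_{n-1}/w)$ and $t=z/w$ transcendental over $k_0$. Put $u=Q/w^a\in\mathbb C(X)$. Dividing $F=0$ by $w^d$ gives $u^b=t$. The polynomial $U^b-t$ is irreducible over $k$ by Eisenstein's criterion at the prime $t$ of $k_0[t]$. Hence $[k(u):k]=b$, and $1<b<d$. By Lemma~\ref{lem:groups}(c), $P\in\mathcal W(X)$. Finally, $\Lambda\setminus X$ is a nonempty open subset of $\mathbb P^{n-1}$.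
\end{proof}

\begin{remark}\label{rem:hypA}
Each hypothesis has one task. The condition $b\ge2$ gives $k\ne k(u)$. The condition $a\ge2$ gives $k(u)\ne\mathbb C(X)$ and excludes cones: for $a=1$ and $n\ge2$, any $v\neq0$ with $v_z=v_w=\sum v_i=0$ is a vertex. The condition $n\ge2$ only makes $\Lambda\setminus X$ infinite. For $n=1$ the proof is unchanged and shows that $[1:0:0]$ is a non-uniform point of the curve $x^d=zw^{d-1}$, which is not a cone.
\end{remark}

\section{Simple tangents through the points of a curve}\label{sec:tangent}

An infinite constructible set contains almost all points of some curve. So Theorem~\ref{thm:B} reduces to the following statement.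

\begin{proposition}\label{prop:key}
Let $d\ge2$, suppose that $X$ is not a cone, and let $C\subset\mathbb P^{n+1}$ be an irreducible projective curve with $C\not\subset X$. Then all but finitely many points $P\in C\setminus X$ lie on a simple tangent of $X$. For these points $M(\pi_P)$ contains a transposition.
\end{proposition}

A tangent line fails to be simple if it has contact of order $3$, or is tangent at a second point, or passes through a singular point. Projective duality controls all three defects.

\subsection*{Tangent spaces and generic smoothness}
Write $\Theta_yY$ for the Zariski tangent space of a variety $Y$ at $y$. \emph{Generic smoothness} says: if $\varphi\colon Y\to Z$ is a dominant morphism of irreducible complex varieties, then at a general point $y$ the variety $Y$ is smooth, $Z$ is smooth at $\varphi(y)$, and $d\varphi_y$ is surjective. At such a point the fiber through $y$ is smooth with tangent space $\ker d\varphi_y$. If a morphism $\varphi$ from an irreducible variety has finite fibers, apply this to the closure of the image: $d\varphi_y$ is injective at a general point.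

For $Z\subset\mathbb P(E)$ and $z\in Z_{sm}$, let $\hat T_zZ\subseteq E$ be the linear subspace with $\mathbb P(\hat T_zZ)=T_zZ$; then $\Theta_zZ=\hat T_zZ/\mathbb Cz$. Let $P\ne z$, and let $\hat\ell\subset E$ be the plane of the line $\ell=\overline{zP}$. Since $\mathbb P^n_P=\mathbb P(E/\mathbb Cp)$, we have $\Theta_\ell\mathbb P^n_P=E/\hat\ell$, and the differential at $z$ of the projection from $P$ is the quotient map $E/\mathbb Cz\to E/\hat\ell$. Two consequences will be used. First, subspaces of $\Theta_\ell\mathbb P^n_P$ correspond to linear subspaces of $\mathbb P^{n+1}$ that contain $\ell$, and $d\pi_P(\Theta_zZ)$ corresponds to the span $\langle P,T_zZ\rangle$. Second, $d\pi_P$ is injective on $\Theta_zZ$ if and only if $P\notin T_zZ$.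

\subsection*{Duality}
Let $Z\subsetneq\mathbb P^{N}$ be an irreducible closed subvariety. Its \emph{conormal variety} $N_Z\subset\mathbb P^N\times\mathbb P^{N\vee}$ is the closure of the set of pairs $(z,h)$ with $z\in Z_{sm}$ and $h$ a hyperplane containing $T_zZ$. It is irreducible of dimension $N-1$, and its fiber over $z\in Z_{sm}$ is the linear space of all hyperplanes that contain $T_zZ$. The \emph{dual variety} $Z^\vee$ is the image of $N_Z$ in $\mathbb P^{N\vee}$. The reflexivity theorem \cite{Kl,GKZ} states that $N_Z=N_{Z^\vee}$ in characteristic $0$, after exchanging the factors. Hence $Z^\vee$ determines $Z$, and for $h\in(Z^\vee)_{sm}$ the fiber of $N_Z\to Z^\vee$ over $h$ is a linear space $\Lambda_h\subseteq Z$.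

For the hypersurface $X$, the variety $N_X$ is the closure of the graph of the Gauss map $\gamma\colon X_{sm}\to X^\vee$, $x\mapsto T_xX$, and $\gamma$ is dominant. Let $X_0\subseteq X_{sm}$ be a dense open set such that for $x\in X_0$ the point $\gamma(x)$ is smooth on $X^\vee$ and $d\gamma_x$ maps onto $\Theta_{\gamma(x)}X^\vee$.

\begin{lemma}\label{lem:gauss}
Let $x\in X_0$.
\begin{enumerate}
\item[(a)] If $x'\in X_{sm}$, $x'\ne x$ and $T_{x'}X=T_xX$, then $\overline{xx'}\subset X$.
\item[(b)] If $P=[p]\in T_xX$, $P\ne x$, and $\operatorname{Hess}_x(p,\cdot)$ vanishes on $\hat T_xX$, then $\overline{xP}\subset X$.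
\end{enumerate}
\end{lemma}

\begin{proof}
Put $h=\gamma(x)$. Then $\gamma^{-1}(h)\subseteq\Lambda_h\subseteq X$ with $\Lambda_h$ linear. In (a) both points lie in $\gamma^{-1}(h)$, so the line through them lies in $\Lambda_h$. In (b), the Gauss map is $q\mapsto[dF_q]$, and the derivative of $q\mapsto dF_q$ at $x$ in the direction $p$ is the linear form $\operatorname{Hess}_x(p,\cdot)$. This form vanishes on $\hat T_xX=\ker dF_x$, so it is a multiple of $dF_x$. Hence the class of $p$ lies in $\ker d\gamma_x=\Theta_x\gamma^{-1}(h)\subseteq\Theta_x\Lambda_h$. A line through $x$ that is tangent to the linear space $\Lambda_h$ lies in $\Lambda_h$.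
\end{proof}

\subsection*{The case of plane curves}
For $n=1$ the proposition is now short. The curve $X$ contains no line. Let $x\in X_0$ and $\ell=T_xX=\overline{xP}$. By Lemma~\ref{lem:gauss}(a), $\ell$ is tangent at no other smooth point. Euler's formula for $D_pF$ gives $\operatorname{Hess}_x(p,x)=(d-1)D_pF(x)=0$. If the contact at $x$ had order at least $3$, then also $\operatorname{Hess}_x(p,p)=0$; since $x$ and $p$ span $\hat T_xX$, Lemma~\ref{lem:gauss}(b) would give $\ell\subset X$. By Lemma~\ref{lem:polar}, each point of the plane lies on $T_xX$ for only finitely many $x$. Applied to the singular points, this shows that $T_xX$ is a simple tangent for all $x$ in a dense open set $X_1\subseteq X_0$. The set of $P\in C$ that lie on some $T_xX$ with $x\in X_1$ is constructible. It is infinite, because every $T_xX$ meets $C$ and each $P$ accounts for finitely many $x$. So it contains all but finitely many points of $C$.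

This argument works because the tangent lines that meet $C$ are all the tangent lines. In higher dimension, the pairs $(x,\ell)$ with $x\in\ell\subset T_xX$ form a family of dimension $2n-1$, while the lines from $x$ to the finite set $T_xX\cap C$ form a family of dimension only $n$. Contact of order $3$ is the single condition $\operatorname{Hess}_x(p,p)=0$, which leaves room for dimension $2n-2\ge n$. So nothing prevents, a priori, the small family from consisting of bad lines. The remedy is to use the fact that, for fixed $P$, the points of tangency move in a family of dimension $n-1$. Differentiating along that family supplies the hypotheses of Lemma~\ref{lem:gauss}.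

\subsection*{The general case}

\begin{proof}[Proof of Proposition~\ref{prop:key}]
Let $C^\circ=C_{sm}\setminus X$. The set $C\setminus C^\circ$ is finite, and it is nonempty because $C$ meets $X$. Let $\mathbb L\to C^\circ$ be the $\mathbb P^n$-bundle of pairs $(P,\ell)$ with $P\in\ell$, and put
\[
R=\{(x,P)\in X\times C^\circ:D_pF(x)=0\}.
\]
Thus $(x,P)\in R$ means that $\overline{xP}$ meets $X$ at $x$ with multiplicity at least $2$. The set $R$ is locally defined by one equation in an irreducible variety of dimension $n+1$, so each of its components has dimension at least $n$. The fibers $R_P$ have dimension $n-1$. Hence every component of $R$ has dimension exactly $n$ and dominates $C^\circ$. Some components may lie over a proper subvariety of $X$, for instance over the singular locus; we need one that does not.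

\medskip\noindent\textbf{Step 1: a component $\Gamma$ of $R$ that dominates $X$.}
Since $X$ is not a cone, Lemma~\ref{lem:polar} gives a dense open set $X_1\subseteq X_0$ such that $T_xX$ misses $C\setminus C^\circ$ for $x\in X_1$. In particular
\begin{equation}\label{eq:notin}
C\not\subset T_xX\qquad\text{for }x\in X_1 .
\end{equation}
The hyperplane $T_xX$ meets the projective curve $C$, necessarily in a point $P\in C^\circ$, and then $(x,P)\in R$. So the image of $R$ contains $X_1$, and some component $\Gamma$ of $R$ dominates $X$.

\medskip\noindent\textbf{Step 2: for general $(x,P)\in\Gamma$ the multiplicity of $X\cap\overline{xP}$ at $x$ is exactly $2$.}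
The map $\Gamma\to\mathbb L$, $(x,P)\mapsto(P,\overline{xP})$, has finite fibers, because a line through $P\notin X$ meets $X$ in a finite set. So at a general point $(x,P)$ of $\Gamma$ we have $x\in X_1$, the differential of $\Gamma\to C^\circ$ is surjective, and the differential of $\Gamma\to\mathbb L$ is injective. Let $G\subset X$ be the component through $x$ of the fiber $\Gamma_P$. It is smooth of dimension $n-1$ at $x$, and $d\pi_P$ is injective on $\Theta_xG$, that is, $P\notin T_xG$. Since $P\in T_xX$, counting dimensions gives
\[
\hat T_xX=\hat T_xG\oplus\mathbb Cp .
\]
The form $D_pF$ vanishes on the affine cone over $G$, so its differential $\operatorname{Hess}_x(p,\cdot)$ vanishes on $\hat T_xG$. If the multiplicity were at least $3$, then $\operatorname{Hess}_x(p,p)=0$ by \eqref{eq:taylor}, so $\operatorname{Hess}_x(p,\cdot)$ would vanish on all of $\hat T_xX$. Lemma~\ref{lem:gauss}(b) would give $P\in\overline{xP}\subset X$, which is false.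

\medskip\noindent\textbf{Step 3: for general $(x,P)\in\Gamma$ there is no $x'\in\overline{xP}$ with $x'\ne x$ and $(x',P)\in R$.}
Let $\mathcal Q$ be the locally closed set of triples $(x,x',P)$ with $(x,P)\in\Gamma$, $(x',P)\in R$, $x\ne x'$, and $x,x',P$ collinear. Its projections to $\Gamma$ and to $R$ have finite fibers. We must show that $\mathcal Q\to\Gamma$ is not dominant. Suppose that a component $\mathcal Q_0$ of $\mathcal Q$ dominates $\Gamma$. Then $\dim\mathcal Q_0=n$, and the image of $\mathcal Q_0$ in $R$ is dense in a component $R_1$ of $R$.

We need to compare tangent spaces at the two points $x$ and $x'$, and the only thing they share is the line $\ell$. So we look at the family of these lines. Let $\varphi\colon\mathcal Q_0\to\mathbb L$, $(x,x',P)\mapsto(P,\ell)$, and let $\mathcal B$ be the closure of its image. As $\varphi$ has finite fibers, $\mathcal B$ is irreducible of dimension $n$, and it dominates $C^\circ$. The fiber $\mathcal B_P\subset\mathbb P^n_P$ is a piece of the outline of $X$ as seen from $P$. By generic smoothness there is a dense open set $\mathcal Q_1\subseteq\mathcal Q_0$ at whose points $q=(x,x',P)$ we have: $x\in X_1$; $\mathcal Q_0$ is smooth at $q$ and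 $\mathcal B$ is smooth at $\varphi(q)$; $d\varphi_q$ is an isomorphism onto $\Theta_{\varphi(q)}\mathcal B$; and the differential of $\mathcal B\to C^\circ$ is surjective at $\varphi(q)$. Then the fibers $\mathcal Q_{0,P}$ and $\mathcal B_P$ are smooth of dimension $n-1$ at $q$ and at $\ell$, and $d\varphi_q$ maps $\Theta_q\mathcal Q_{0,P}$ onto $\Theta_\ell\mathcal B_P$. The space $\Theta_\ell\mathcal B_P$ has codimension $1$ in $\Theta_\ell\mathbb P^n_P$, so it corresponds to a hyperplane $H_q\supset\ell$ of $\mathbb P^{n+1}$.

Let $z$ be one of the two maps $q\mapsto x$, $q\mapsto x'$, and let $Z\subseteq X$ be the closure of $z(\mathcal Q_0)$. On $\mathcal Q_{0,P}$ we have $\varphi=\pi_P\circ z$. If $z(q)\in Z_{sm}$, it follows that $\Theta_\ell\mathcal B_P\subseteq d\pi_P(\Theta_{z(q)}Z)$, that is,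
\begin{equation}\label{eq:span}
H_q\subseteq\langle P,T_{z(q)}Z\rangle .
\end{equation}
For $z=x$ we have $Z=X$ and $P\in T_xX$, so the right side is the hyperplane $T_xX$, and
\begin{equation}\label{eq:H}
H_q=T_xX\qquad\text{for }q\in\mathcal Q_1 .
\end{equation}
For $z=x'$ there are two cases.

\emph{Case A: $R_1$ dominates $X$.} Then $Z=X$, and at a general point of $\mathcal Q_1$ the point $x'$ is smooth on $X$. Since $(x',P)\in R$, we have $P\in T_{x'}X$, and \eqref{eq:span} gives $H_q=T_{x'}X$. By \eqref{eq:H} and Lemma~\ref{lem:gauss}(a), the line $\overline{xx'}=\ell$ lies in $X$. But $P\in\ell$ and $P\notin X$.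

\emph{Case B: $R_1$ does not dominate $X$.} Let $S\subsetneq X$ be the closure of the image of $R_1$. From $R_1\subseteq S\times C^\circ$ and $\dim R_1=n$ we get $\dim S=n-1$ and $R_1=S\times C^\circ$. So $\mathcal Q_0\to S\times C^\circ$, $q\mapsto(x',P)$, is dominant. The point $x'$ may be singular on $X$, so we compare $X$ with $S$ instead. Let $\mathcal Q_2\subseteq\mathcal Q_1$ be the dense open set where $x'\in S_{sm}$. The span $\langle P,T_{x'}S\rangle$ has dimension at most $n$, so \eqref{eq:span} is an equality, and by \eqref{eq:H}
\[
T_{x'}S\subset T_xX\qquad\text{for }q\in\mathcal Q_2 .
\]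
Hence $q\mapsto(x',T_xX)$ is a morphism $\psi\colon\mathcal Q_2\to N_S$. Let $Y$ be the closure of its image in $N_S$, which is irreducible of dimension $n$. Since $\mathcal Q_2$ dominates $X$ through $x$, the image of $Y$ in the dual space is $X^\vee$. Since $\mathcal Q_2$ dominates $S$ through $x'$, the image of $Y$ in $\mathbb P^{n+1}$ is $S$.

If $Y=N_S$, then $X^\vee=S^\vee$, and reflexivity gives $X=S$, contrary to $\dim S=n-1$.

If $Y\ne N_S$, then $\dim Y\le n-1=\dim S$, so the fiber $Y_s$ is finite for general $s\in S$. The image of $\mathcal Q_2$ in $S\times C^\circ$ contains a dense open set $W$. Choose $s$ with $Y_s$ finite and $W_s=\{P:(s,P)\in W\}$ nonempty; then $W_s$ is open in $C^\circ$, hence infinite. Each $P\in W_s$ comes from a point $(x,s,P)\in\mathcal Q_2$, so it lies in a hyperplane $T_xX$ that belongs to $Y_s$ and has $x\in X_1$. By \eqref{eq:notin} each such hyperplane contains only finitely many points of $C$. Finitely many of them cannot cover $W_s$.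

Both cases are impossible, so the image of $\mathcal Q$ is not dense in $\Gamma$.

\medskip\noindent\textbf{Step 4: conclusion.}
By Steps 2 and 3 there is a dense open set $\Gamma_1\subseteq\Gamma$ such that for $(x,P)\in\Gamma_1$ the point $x$ is smooth on $X$, the line $\overline{xP}$ has multiplicity $2$ at $x$, and it has multiplicity $1$ at every other point of $X$. Such a line is a simple tangent. Since $\Gamma$ dominates $C^\circ$, the image of $\Gamma_1$ is a dense constructible subset of $C^\circ$, so it omits only finitely many points. The last assertion is Lemma~\ref{lem:transp}.
\end{proof}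

\begin{remark}\label{rem:cone}
The hypothesis that $X$ is not a cone is used only to construct $X_1$, and hence in Step 1 and at the end of Case B. Without it the proposition fails. Let $X=\{x^d+y^d+z^d=0\}\subset\mathbb P^3$, $d\ge3$, with coordinates $x,y,z,m$, and let $C=\{y=z=0\}$. For $P=[1:0:0:c]$ we have $D_pF=d\,x^{d-1}$, so $R$ lies over the plane section $x=0$ and no component dominates $X$. By Examples~\ref{ex:fermat} and~\ref{ex:cones}, no $M(\pi_P)$ with $P\in C\setminus X$ contains a transposition. For prime $d\geq3$ this cone also shows that the last assertion of Theorem~\ref{thm:B} needs the hypothesis.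
\end{remark}

\section{Finiteness and its exact range}\label{sec:BC}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $W'$ be the set of $P\notin X$ such that $M(\pi_P)$ contains no transposition. It is constructible by Lemma~\ref{lem:constr}. Suppose that $W'$ is infinite. Then $\overline{W'}$ has a component $T$ of positive dimension, and $W'$ contains a dense open subset $T'$ of $T$. Fix $P_0\in T'$. Cutting $T$ repeatedly with hyperplanes through $P_0$ and keeping a component through $P_0$, we obtain an irreducible projective curve $C$ with $P_0\in C\subseteq T$. Then $C\not\subset X$ because $P_0\notin X$, and $C\cap T'$ is a nonempty open subset of $C$, hence infinite. This contradicts Proposition~\ref{prop:key}. So $W'$ is finite.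

By Lemma~\ref{lem:groups}(b), a non-uniform point with primitive monodromy group lies in $W'$. If $d$ is prime, every $M(\pi_P)$ is primitive by Lemma~\ref{lem:groups}(a), so $\mathcal W(X)\subseteq W'$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
If $n=1$, then $\mathcal W(X)$ is finite by \cite{PS}. If $d=1$, it is empty by Example~\ref{ex:lowdeg}. If $d$ is prime, it is finite by Theorem~\ref{thm:B}. In the remaining case $n\ge2$ and $d=ab$ with $a,b\ge2$, and Theorem~\ref{thm:A} gives a hypersurface that is not a cone and has infinite $\mathcal W(X)$.
\end{proof}

\section{The dimension of the non-uniform locus}\label{sec:D}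

The bound on the dimension comes from cutting down to plane curves. We use Bertini's theorem in the following form: a general hyperplane section of an irreducible, reduced projective variety of dimension at least $2$ is irreducible and reduced.

\begin{proof}[Proof of Theorem~\ref{thm:D1}]
For $n=1$ the bound is \cite{PS}. Let $n\ge2$, and suppose that $\overline{\mathcal W(X)}$ has a component $T$ with $\dim T\ge n$. By Lemma~\ref{lem:constr}, $\mathcal W(X)$ contains a dense open subset $T'$ of $T$. Let $\Pi$ be a general plane, the intersection of $n-1$ general hyperplanes. By Bertini's theorem, applied $n-1$ times, $X\cap\Pi$ is an irreducible, reduced curve. The set $T\cap\Pi$ has a component $T_0$ of dimension at least $\dim T-(n-1)\ge1$, while $(T\setminus T')\cap\Pi$ has dimension at most $\dim T-n$, because a general hyperplane contains no component of a given closed set. So $T'\cap T_0$ is a nonempty open subset of $T_0$, hence infinite. By Lemma~\ref{lem:section} it is contained in $\mathcal W(X\cap\Pi)$, which is finite by \cite{PS}. This contradiction proves the bound. It is attained by the hypersurfaces of Theorem~\ref{thm:A} for $n\geq2$, and by the curve of Remark~\ref{rem:hypA}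 for $n=1$.
\end{proof}

Now let $n\ge2$ and let $\Lambda\not\subset X$ be a linear space of codimension $2$, so that $X\cap\Lambda$ has pure dimension $n-2$. Write $\Lambda=\{l_0=l_1=0\}$, and let $H_\tau=\{l_1=\tau l_0\}$, $\tau\in\mathbb C$, be the hyperplanes through $\Lambda$ other than $\{l_0=0\}$. No hyperplane through $\Lambda$ equals $X$, so $t=l_1/l_0$ is a nonconstant rational function on $X$. To turn the components of $X\cap H_\tau$ into a block system, we need a field whose degree counts them, as the field $\mathbb C(u)\supset\mathbb C(t)$ did in Sections~\ref{sec:quartic} and~\ref{sec:A}. Let $K$ be the algebraic closure of $\mathbb C(t)$ in $\mathbb C(X)$. It is a finite extension, since $\mathbb C(X)$ is finitely generated; put $e=[K:\mathbb C(t)]$. We recall a standard fact: if $g\colon Y\to B$ is a dominant morphism of irreducible complex varieties and $\mathbb C(B)$ is algebraically closed in $\mathbb C(Y)$, then the general fiber of $g$ is irreducible.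

\begin{lemma}\label{lem:pencil}
For all but finitely many $\tau$, the hypersurface $X\cap H_\tau$ of $H_\tau$ is reduced and has exactly $e$ irreducible components.
\end{lemma}

\begin{proof}
\emph{Reducedness.} Fix $P\in\Lambda\setminus X$. The lines through $P$ in $H_\tau$ form a hyperplane of $\mathbb P^n_P$, and the proper closed set $\mathbb P^n_P\setminus U_P$ contains only finitely many hyperplanes. So almost every $H_\tau$ contains a line on which $F$ has $d$ distinct zeros, and then $F|_{H_\tau}$ has no repeated factor.

\emph{Components.} Let $B$ be the smooth projective curve with function field $K$, and let $\rho\colon B\to\mathbb P^1$ be the morphism of degree $e$ given by $t$. The inclusion $K\subseteq\mathbb C(X)$ gives a dominant morphism $g\colon X'\to B$ on a dense open set $X'\subseteq X\setminus\{l_0=0\}$, with $\rho\circ g=t$. The closed set $X\setminus X'$ has finitely many components of dimension $n-1$. None lies in $\Lambda$, and two distinct hyperplanes of the pencil meet in $\Lambda$, so each lies in at most one $H_\tau$. Since $X\cap H_\tau$ has pure dimension $n-1$, for almost all $\tau$ none of its components lies in $X\setminus X'$, and then its components are the closures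 of those of $X'\cap H_\tau$. Now $X'\cap H_\tau$ is the disjoint union of the closed subsets $g^{-1}(\beta)$, $\beta\in\rho^{-1}(\tau)$. For almost all $\tau$ there are $e$ such points $\beta$, and each $g^{-1}(\beta)$ is nonempty and irreducible.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:D2}]
By Lemma~\ref{lem:pencil}, condition (c) is equivalent to $e>1$.

(b)$\Rightarrow$(a). The set $\Lambda\setminus X$ is a nonempty open subset of $\Lambda$.

(a)$\Rightarrow$(c). Suppose $e=1$. Then for general $\tau$ the section $X\cap H_\tau$ is an irreducible, reduced hypersurface in $H_\tau\cong\mathbb P^n$. By Lemma~\ref{lem:section}, $\mathcal W(X)\cap\Lambda\subseteq\mathcal W(X\cap H_\tau)$. By Theorem~\ref{thm:D1}, applied with $n-1\ge1$ in place of $n$, the closure of the right side has dimension at most $n-2<\dim\Lambda$. So (a) fails.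

(c)$\Rightarrow$(b). We have $e>1$, and $e\le d$ because $X\cap H_\tau$ has degree $d$. The partition of a fiber by components is useless if every part is a single point, so we must exclude $e=d$; this is where the hypothesis on cones enters. Suppose $e=d$. Then for almost all $\tau$ the form $F|_{H_\tau}$ is a product of $d$ linear factors. Pick a component $D_\tau$ of $X\cap H_\tau$. It is a hyperplane of $H_\tau$ different from $\Lambda$, so $D_\tau\cap\Lambda$ is a linear space of dimension $n-2\ge0$ contained in $X\cap\Lambda$, hence a component of $X\cap\Lambda$. There are finitely many components, so one of them lies in $D_\tau$ for infinitely many $\tau$; let $V=[v]$ be a point of it. For such $\tau$ and $x\in D_\tau$ we have $F(x+sv)=0$ for all $s$, so $D_vF$ vanishes on $D_\tau$. The spaces $D_\tau$ are distinct for distinct $\tau$, as $D_\tau\not\subset\Lambda$, and a proper closed subset of $X$ contains only finitely many irreducible subvarieties of dimension $n-1$. So their union is dense in $X$, and $X$ is a cone by Lemma~\ref{lem:polar}. This is excluded, so $1<e<d$.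

Let $P\in\Lambda\setminus X$. The forms $l_0,l_1$ vanish at $P$; complete them to a basis $l_0,\dots,l_n$ of the linear forms that vanish at $P$. Then $k=\mathbb C(t)(l_2/l_0,\dots,l_n/l_0)$ is purely transcendental over $\mathbb C(t)$. Write $K=\mathbb C(t)(\theta)$. The minimal polynomial of $\theta$ over $\mathbb C(t)$ remains irreducible over $k$ by Gauss's lemma, so the field $L=k(\theta)\subseteq\mathbb C(X)$ has degree $e$ over $k$. By Lemma~\ref{lem:groups}(c), $P\in\mathcal W(X)$.
\end{proof}

\begin{remark}
For cones the implication (c)$\Rightarrow$(b) fails. Let $X\subset\mathbb P^3$ be an irreducible quadric cone and let $\Lambda\not\subset X$ be a line through the vertex. A general plane through $\Lambda$ cuts $X$ in two lines, but $\mathcal W(X)=\emptyset$ by Example~\ref{ex:lowdeg}. For the hypersurfaces of Theorem~\ref{thm:A}, condition (c) is visible directly: on $z=\tau w$ the form $F$ becomes $Q^b-\tau w^d$, the product of the $b$ forms $Q-\eta w^a$ with $\eta^b=\tau$.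
\end{remark}

\begin{thebibliography}{9}

\bibitem{CCM} Maria Gioia Cifani, Alice Cuzzucoli, Riccardo Moschetti, \emph{Monodromy of projections of hypersurfaces}, arXiv:2002.09698 (2020).

\bibitem{GKZ} Gelfand, Kapranov, Zelevinsky, Ch.~1.

\bibitem{Kl} Kleiman, \emph{Tangency and duality}, 1986.

\bibitem{PS} Pirola, Schlesinger, \emph{Monodromy of projective curves}, J. Algebraic Geom. \textbf{14} (2005).

\bibitem{V} Verdier, \emph{Stratifications de Whitney et th\'eor\`eme de Bertini--Sard}, Invent. Math. \textbf{36} (1976).

\end{thebibliography}
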